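# A totally reflexive module with Auslander bound $0$ whose dual has infinite Auslander bound

## 1. Repeating differentials over $k[x,y]/(x^2,y^2)$

Let $k$ be a field of characteristic different from $2$, let $Q=k[x,y]/(x^2,y^2)$, with $k$-basis $1,x,y,xy$, and for $a\in k$ put $L_a=Q/(x+ay)$. We compute the groups $\operatorname{Ext}^i_Q(L_a,N)$ for some small modules $N$.

First we resolve $L_a$. For $r=c_0+c_1x+c_2y+c_3xy$ we have
$$(x+ay)\,r=c_0x+ac_0y+(c_2+ac_1)xy ,$$
which is zero exactly when $c_0=0$ and $c_2=-ac_1$. So the annihilator of $x+ay$ is spanned by $x-ay$ and $xy$. This is the ideal $(x-ay)Q$, since $y(x-ay)=xy$ and $x(x-ay)=-a\,xy$. Replacing $a$ by $-a$, the annihilator of $x-ay$ is $(x+ay)Q$. Hence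
$$\cdots\to Q\xrightarrow{x+ay}Q\xrightarrow{x-ay}Q\xrightarrow{x+ay}Q\to L_a\to0$$
is a free resolution, periodic of period two.

As a test module take $N=ke_0\oplus ke_1$ with $xe_0=e_1$, $ye_0=ce_1$ and $xe_1=ye_1=0$, where $c\in k$. Then $x\pm ay$ kills $e_1$ and sends $e_0$ to $(1\pm ac)e_1$. The group $\operatorname{Ext}^i_Q(L_a,N)$ for $i\ge1$ is the kernel of one of $x\pm ay$ on $N$ modulo the image of the other.

If $ac\neq\pm1$, every kernel and every image is $ke_1$, so $\operatorname{Ext}^i_Q(L_a,N)=0$ for all $i\ge1$. If $ac=\pm1$, one of the two maps is zero on $N$ and the other has rank $1$. Then each group is either $ke_1/0$ or $N/ke_1$, so $\operatorname{Ext}^i_Q(L_a,N)\ne0$ for all $i\ge1$.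

So $\operatorname{Ext}$ either vanishes from $i=1$ on, or it never stops being nonzero. For every $N$, periodicity alone gives the weaker statement that if $\operatorname{Ext}^i_Q(L_a,N)$ vanishes for all large $i$, then it vanishes for all $i\ge1$. The dual module behaves the same way, because
$$\operatorname{Hom}_Q(L_a,Q)\cong\{r\mid (x+ay)r=0\}=(x-ay)Q\cong Q/(x+ay)=L_a .$$

Two questions come out of this. Can $\operatorname{Ext}$ vanish late, that is, be nonzero at a large index $p$ and zero afterwards? And if there is a bound on how late this can happen for $M$, is there one for the dual of $M$?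

## 2. Totally reflexive modules and the Auslander bound

Throughout, $R$ is a commutative Noetherian ring, and $M^*=\operatorname{Hom}_R(M,R)$ for a finitely generated module $M$.

**Definition (totally reflexive).** A finitely generated module $M$ has $\operatorname{G-dim}_R(M)=0$, or is totally reflexive, if the natural map $M\to M^{**}$ is an isomorphism and $\operatorname{Ext}^i_R(M,R)=0=\operatorname{Ext}^i_R(M^*,R)$ for all $i\ge1$. In that case $\operatorname{G-dim}_R(M^*)=0$ as well.

Finitely generated free modules are totally reflexive. So is $L_a$ over $Q$. Dualizing its resolution gives again a sequence of multiplications by $x\pm ay$, which is exact in positive degrees, so $\operatorname{Ext}_Q^i(L_a,Q)=0$ for $i\ge1$. Biduality holds because $L_a$ is the kernel of a map of free modules which continues to the right as an exact sequence with exact dual. (Section 4 gives a general reason: over a self-injective ring every finitely generated module is totally reflexive.)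

**Definition (Auslander bound).** For a finitely generated module $M$,
$$b_M^R=\sup\{\, n\in\mathbb{Z} \mid \operatorname{Ext}_R^n(M,N)\neq 0 \text{ for some finitely generated } N \text{ with } \operatorname{Ext}_R^i(M,N)=0 \text{ for all } i\gg 0\,\}.$$

So $b^R_M<\infty$ says that there is one integer $b$ such that, for every finitely generated $N$, eventual vanishing of $\operatorname{Ext}^i_R(M,N)$ forces vanishing for all $i>b$. A nonzero free module has bound $0$, and the dual of a free module is free. For $L_a$ over $Q$, Section 1 gives $b_{L_a}\le0$. Taking $N=Q$ gives $\operatorname{Hom}_Q(L_a,Q)\ne0$ and no higher $\operatorname{Ext}$, so $b_{L_a}=0$, and the same holds for $L_a^*\cong L_a$.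

The following question is from Tatheer Ajani, Paulo Martins, Victor D. Mendoza Rubio, Andrew J. Soto Levins, "Generalized symmetry in the vanishing of Ext", arXiv:2607.12957 (2026). If $\operatorname{G-dim}_R(M)=0$ and $b_M^R<\infty$, does it follow that $b_{M^*}^R<\infty$?

Before looking for an answer, note how few values the bound can take.

**Proposition 1 (dichotomy).** Let $R$ be any commutative Noetherian ring. If $M\ne0$ and $\operatorname{G-dim}_R(M)=0$, then $b_M^R\in\{0,\infty\}$.

**Proof.** Since $M\cong M^{**}$, we have $M^*\neq0$. Also $\operatorname{Ext}^i_R(M,R)=0$ for $i\ge1$, so $N=R$ shows $b_M^R\ge0$. If $b_M^R\ne0$, then some finitely generated $N$ has $\operatorname{Ext}^i_R(M,N)=0$ for $i\gg0$ and a last nonvanishing index $i_0\ge1$. Choose an exact sequence $0\to N'\to F\to N\to0$ with $F$ finitely generated free; $N'$ is finitely generated because $R$ is Noetherian. Since $\operatorname{Ext}^i_R(M,F)=0$ for $i\ge1$, the long exact sequence gives $\operatorname{Ext}^i_R(M,N)\cong\operatorname{Ext}^{i+1}_R(M,N')$ for $i\ge1$. So $N'$ has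 last nonvanishing index $i_0+1$. Repeating this produces modules with arbitrarily large last index, so $b_M^R=\infty$. $\square$

So the question asks whether $b_M=0$ forces $b_{M^*}=0$. The answer is no, and the failure is the extreme one that Proposition 1 allows.

**Theorem 2.** Let $k$ be a field containing an element $\alpha\neq0$ of infinite multiplicative order (for example $k=\mathbb Q$, $\alpha=2$). There are a commutative Artinian Gorenstein local ring $(R,\mathfrak m,k)$ of length $16$ with $\mathfrak m^4=0$ and a nonzero finitely generated $R$-module $M$, automatically with $\operatorname{G-dim}_R M=0$, such that: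

* (a) for finitely generated $N$, $\operatorname{Ext}^i_R(M,N)=0$ for all $i\gg0$ only if $N$ is free; hence $b^R_M=0$;
* (b) for every $p\ge1$ there is a finitely generated $N_p$ with $\operatorname{Ext}^p_R(M^*,N_p)\ne0$ and $\operatorname{Ext}^n_R(M^*,N_p)=0$ for all $n>p$; hence $b^R_{M^*}=\infty$.

## 3. Differentials that never repeat, and the two ends of a complex

A totally reflexive $M$ sits in the middle of a complex that is infinite in both directions. Take resolutions $P\to M$ and $G\to M^*$ by finitely generated free modules. Since $\operatorname{Ext}^i_R(M^*,R)=0$ for $i\ge 1$ and $M\cong M^{**}$, dualizing $G$ gives an exact sequence $0\to M\to G_0^*\to G_1^*\to\cdots$. Splicing,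
$$\cdots\to P_1\to P_0\to G_0^*\to G_1^*\to\cdots .$$
The groups $\operatorname{Ext}^i_R(M,-)$ are computed from the left half and the groups $\operatorname{Ext}^i_R(M^*,-)$ from the right half. For $L_a$ both halves consist of the same two maps. To separate them we need differentials that do not repeat.

**Test modules.** Let $R=k\oplus\mathfrak m$ be a local $k$-algebra and let $f:\mathfrak m\to k$ be $k$-linear with $f(\mathfrak m^2)=0$. Let $N_f=ke_0\oplus ke_1$, where $c+u$ ($c\in k$, $u\in\mathfrak m$) acts by
$$(c+u)e_0=ce_0+f(u)e_1,\qquad (c+u)e_1=ce_1 .$$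
This is a module: the $\mathfrak m$-part of $(c+u)(c'+u')$ is $cu'+c'u+uu'$, on which $f$ takes the value $cf(u')+c'f(u)$, and this is the coefficient of $e_1$ in $(c+u)\big((c'+u')e_0\big)$. The test module of Section 1 is the case $f(x)=1$, $f(y)=c$. A $2\times2$ matrix $E$ with entries in $\mathfrak m$ kills $(ke_1)^2$ in $N_f^2$ and maps $(ke_0)^2\to(ke_1)^2$ by the scalar matrix $f(E)$. Hence
$$\det f(E)\ne0\ \Longrightarrow\ \ker(E|_{N_f^2})=\operatorname{im}(E|_{N_f^2})=(ke_1)^2. \tag{1}$$
A single differential with $\det f(E)=0$, among infinitely many with nonzero determinant, would produce exactly the late vanishing that Section 1 lacks.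

**$1\times1$ matrices do not suffice.** The simplest family that never repeats is $d_i=x+\alpha^iy$, with $x,y\in\mathfrak m$ independent modulo $\mathfrak m^2$. If
$$d_id_{i+1}=x^2+\alpha^i(1+\alpha)xy+\alpha^{2i}\,\alpha y^2=0\qquad\text{for } i=0,1,2,$$
then the Vandermonde matrix of $1,\alpha,\alpha^2$, which are distinct, gives $x^2=(1+\alpha)xy=\alpha y^2=0$. Since $\alpha\neq-1$, we get $x^2=xy=y^2=0$. So $\ker d_i$ contains $x$ and $y$, while the image of $d_{i+1}R$ in $\mathfrak m/\mathfrak m^2$ is one-dimensional and cannot contain both classes. The complex is never exact.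

**$2\times2$ matrices.** Put
$$D_i=\begin{pmatrix} v&\alpha^i x\\ y&z\end{pmatrix}\quad(i\in\mathbb Z),\qquad D_iD_{i+1}=\begin{pmatrix}v^2+\alpha^ixy&\alpha^{i}(\alpha xv+xz)\\ yv+yz&\alpha^{i+1}xy+z^2\end{pmatrix}. \tag{2}$$
These are matrices of the type used by Jorgensen and Şega. Comparing two values of $i$ and using $\alpha\neq1$, we see that $D_iD_{i+1}=0$ for all $i$ if and only if
$$v^2=z^2=xy=0,\qquad xz=-\alpha\,xv,\qquad yz=-yv. \tag{3}$$
Now $\alpha$ survives in a commutative ring. If $f(v)=f(x)=f(y)=1$ and $f(z)=\alpha^{q}$, then $\det f(D_i)=\alpha^{q}-\alpha^i$, which vanishes only for $i=q$.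

**An exact doubly infinite complex is too symmetric.** One would now look for a ring in which (3) holds and the $D_i$ form an exact complex, and take for $M$ the image of $D_0$. This cannot work. The module $M$ would have a free resolution with $n$-th differential $D_n$, so for $n\ge1$ the group $\operatorname{Ext}^n_R(M,N)$ would be $\ker(D_{n+1}^T|_{N^2})/\operatorname{im}(D_n^T|_{N^2})$. Take $N=N_f$ with $f$ as above and $q\ge1$. By (1) this is $0$ for $n>q$, and for $n=q$ it is $(ke_1)^2$ modulo a subspace of dimension $1$. So $b_M=\infty$. The right end, with $q$ negative, would give $b_{M^*}=\infty$ as well.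

We want the matrices $D_i$ at the right end only. So we let the complex be exact at both ends but not in the middle, and take $M$ to be the kernel just to the right of the defect. Then $M^*$ is resolved by transposes of $D_{-1},D_{-2},\dots$, whereas the resolution of $M$ has to pass through the homology in the middle. If that homology consists of copies of $k$, then $\operatorname{Tor}^R(M,N)$ gets linked to $\operatorname{Tor}^R(k,N)$, which detects whether $N$ is free. Sections 4 and 5 build such a complex, Section 6 reads off (b), and Sections 7 and 8 prove (a).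

## 4. The ring $S\ltimes S^\vee$

Write $\ell$ for length and $X^\vee=\operatorname{Hom}_k(X,k)$.

**Step 1: a small ring $S$ in which (3) holds.** Let $S=S_0\oplus S_1\oplus S_2$ with $S_0=k$, where $S_1$ has basis $x,y,z,v$ and $S_2$ has basis $A,B,C$, with commutative multiplication $S_1\times S_1\to S_2$ given by
$$zv=A,\quad xv=B,\quad yv=C,\quad x^2=C,\quad y^2=-B,\quad xz=-\alpha B,\quad yz=-C,\quad xy=z^2=v^2=0 .$$
A product of three elements of $S_1$ is $0$, so associativity is automatic and $S$ is a commutative graded local ring. Relations (3) hold, so $D_iD_{i+1}=0$ for all $i$. The relations (3) alone would leave five independent quadratic monomials $zv,xv,yv,x^2,y^2$. The two extra relations $x^2=yv$ and $y^2=-xv$ cut the dimension of $S_2$ to $3$, so that $2\dim S_0-2\dim S_1+2\dim S_2=2-8+6=0$. This makes it numerically possible for $S_0^2\to S_1^2\to S_2^2$ to be a short exact sequence.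

**Step 2: make the ring Gorenstein.** If $S$ is a finite-dimensional commutative $k$-algebra, then $S^\vee$ is an $S$-module by $(s\varphi)(s')=\varphi(ss')$. The trivial extension $S\ltimes S^\vee$ is $S\oplus S^\vee$ with $(s,\varphi)(s',\varphi')=(ss',s\varphi'+s'\varphi)$, so that $S^\vee$ is an ideal of square zero. As an example, start from $k[x]/(x^2)$, whose dual has the dual basis $1^*,x^*$ with $x\cdot x^*=1^*$ and $x\cdot1^*=0$. With $u=x^*$ the trivial extension has basis $1,x,u,xu$ and $x^2=u^2=0$. It is the ring of Section 1.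

For our $S$ put $\omega=S^\vee$, graded by $\omega_j=\operatorname{Hom}_k(S_{3-j},k)$. Then $\omega_1,\omega_2,\omega_3$ have dimensions $3,4,1$, and $S_i\omega_j\subseteq\omega_{i+j}$. Let
$$R=S\ltimes\omega .$$
This is a commutative graded ring with $R_0=k$ and with $R_0,R_1,R_2,R_3$ of dimensions $1,7,7,1$. It is local with nilpotent maximal ideal $\mathfrak m=R_{\ge1}$, and $\ell(R)=16$. Since $R_{\ge4}=0$, we have $\mathfrak m^4=0$. Also $\mathfrak m^3\subseteq R_3$, so $\ell(\mathfrak m^3)\le1$.

**Step 3: $R$ is self-injective, so every finitely generated module is totally reflexive.** Let $\tau:R\to k$, $\tau(s,\varphi)=\varphi(1)$. Then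
$$\tau\big((s,\varphi)(s',\varphi')\big)=\varphi'(s)+\varphi(s'),$$
which is a nondegenerate bilinear form. So $r\mapsto\tau(r\,\cdot)$ is an injective $R$-linear map $R\to R^\vee$ between spaces of equal dimension, hence an isomorphism. By adjunction
$$\operatorname{Hom}_R(X,R)\cong\operatorname{Hom}_R(X,\operatorname{Hom}_k(R,k))\cong X^\vee$$
naturally, so $\operatorname{Hom}_R(-,R)$ is exact. In particular $R$ is Artinian Gorenstein, and $\operatorname{Ext}^i_R(X,R)=0$ for all $X$ and all $i\ge1$. For finitely generated $X$ take a presentation $F_1\to F_0\to X\to0$ by finitely generated free modules. The functor $(-)^{**}$ keeps it exact and biduality is an isomorphism on $F_1$ and $F_0$, so $X\to X^{**}$ is an isomorphism. Thus $\operatorname{G-dim}_R(X)=0$ for every finitely generated $X$.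

## 5. The complex of the $D_i$ and its three homology modules

Write $R(-i)$ for the graded module with $R(-i)_n=R_{n-i}$. Let $C$ be the complex of graded free modules $C_i=R(-i)^2$, $i\in\mathbb Z$, with differentials $D_i:C_i\to C_{i-1}$. An element of $R^2$ of degree $d$ has total degree $d+i$ when placed in $C_i$. The entries of $D_i$ have degree $1$, so $D_i$ preserves total degree. Put $Z_i=\ker D_i$, $B_i=\operatorname{im}D_{i+1}$ and $H_i=Z_i/B_i$.

**Lemma 3.** $H_1\cong k(-2)$, $H_0\cong k(-2)\oplus k(-1)$, $H_{-1}\cong k(-1)$, and $H_i=0$ for $i\notin\{-1,0,1\}$.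

**Proof.**

**Step 1: cut $C$ into short strands.** The entries of $D_i$ lie in $S$, so as a complex of $S$-modules $C$ is the direct sum of its parts on $S^2$ and on $\omega^2$. Each part splits further, as a complex of vector spaces, by total degree. In total degree $i+1$ the two parts are
$$0\to S_0^2\xrightarrow{D_{i+1}}S_1^2\xrightarrow{D_i}S_2^2\to0\qquad\text{placed in }C_{i+1},C_i,C_{i-1}, \tag{4}$$
$$0\to\omega_1^2\xrightarrow{D_i}\omega_2^2\xrightarrow{D_{i-1}}\omega_3^2\to0\qquad\text{placed in }C_i,C_{i-1},C_{i-2}, \tag{5}$$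
with dimensions $2,8,6$ and $6,8,2$. We must find the ranks of these maps.

**Step 2: the rank of $D_i:S_1^2\to S_2^2$.** Since $D_i(a,b)=(va+\alpha^ixb,\ ya+zb)$, the images of $(x,0)$, $(y,0)$, $(z,0)$, $(v,0)$, $(0,x)$, $(0,y)$, $(0,z)$, $(0,v)$ are
$$(B,0),\ (C,-B),\ (A,-C),\ (0,C),\ (\alpha^iC,-\alpha B),\ (0,-C),\ (-\alpha^{i+1}B,0),\ (\alpha^iB,A).$$
Their span is
$$\langle(A,0),(B,0),(0,A),(0,C)\rangle+\langle(C,-B),(\alpha^iC,-\alpha B)\rangle .$$
The last two vectors lie in $\langle (C,0),(0,B)\rangle$, which is complementary to the first summand. They are independent if and only if $-\alpha+\alpha^i\neq0$, that is, $i\ne1$. So the rank is $6$ for $i\neq1$ and $5$ for $i=1$. (For $i=1$ the extra kernel element is $(\alpha y,-x)$: indeed $D_1(\alpha y,-x)=(\alpha C-\alpha C,\,-\alpha B+\alpha B)=0$.)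

**Step 3: the rank of $D_i^T:S_1^2\to S_2^2$.** Since $D_i^T(a,b)=(va+yb,\ \alpha^ixa+zb)$, the images in the same order are
$$(B,\alpha^iC),\ (C,0),\ (A,-\alpha^{i+1}B),\ (0,\alpha^iB),\ (0,-\alpha B),\ (-B,-C),\ (-C,0),\ (C,A).$$
Their span is
$$\langle(A,0),(C,0),(0,A),(0,B)\rangle+\langle(B,\alpha^iC),(-B,-C)\rangle ,$$
and the last two vectors, in the complement $\langle(B,0),(0,C)\rangle$, are independent if and only if $-1+\alpha^i\ne0$. So the rank is $6$ for $i\neq0$ and $5$ for $i=0$. (For $i=0$: $D_0^T(x,y)=(B-B,\,C-C)=0$.)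

Both $D_i$ and $D_i^T$ are injective on $S_0^2$, since $v,x$ are independent, and so are $y,z$ and $v,y$ and $x,z$.

**Step 4: homology of the strands (4).** The first map is injective of rank $2$. At $S_1^2$ the homology has dimension $8-\operatorname{rank}(D_i|_{S_1^2})-2$, and at $S_2^2$ it has dimension $6-\operatorname{rank}(D_i|_{S_1^2})$. Both are $0$ for $i\ne1$. For $i=1$ both are $1$, which gives one class at $C_1$ and one at $C_0$, both of total degree $2$.

**Step 5: homology of the strands (5).** Pair $\omega^2$ with $S^2$ by $\langle\varphi,s\rangle=\sum_a\varphi_a(s_a)$, which identifies $\omega^2=(S^2)^\vee$. For a matrix $D=(d_{ab})$ over $S$,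
$$\langle D\varphi,s\rangle=\sum_{a,b}(d_{ab}\varphi_b)(s_a)=\sum_{a,b}\varphi_b(d_{ab}s_a)=\langle\varphi,D^Ts\rangle ,$$
so $D$ on $\omega^2$ is the $k$-dual of $D^T$ on $S^2$. Since $\omega_1,\omega_2,\omega_3$ are dual to $S_2,S_1,S_0$, Step 3 shows that $D_i:\omega_1^2\to\omega_2^2$ has rank $6$ for $i\ne0$ and $5$ for $i=0$, and that $D_{i-1}:\omega_2^2\to\omega_3^2$ is onto, with kernel of dimension $6$. So (5) is exact for $i\ne0$. For $i=0$ it has homology of dimension $1$ at $\omega_1^2\subset C_0$ and of dimension $6-5=1$ at $\omega_2^2\subset C_{-1}$, both of total degree $1$.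

**Step 6: the $R$-module structure.** The vector spaces are as claimed, and we must check that $\mathfrak m$ acts as zero on each $H_i$. This is clear for the one-dimensional graded modules $H_{\pm1}$. In $H_0$, with classes in total degrees $1$ and $2$, the only product that could be nonzero is $R_1=S_1\oplus\omega_1$ times the class of total degree $1$. That class is represented by a cycle in $\omega_1^2\subset C_0$. It is killed by $\omega_1$, as $\omega^2=0$. Elements of $S_1$ send it to a cycle in $\omega_2^2\subset C_0$, which lies in the strand (5) with $i=1$. That strand is exact, so the cycle is a boundary. Hence $\mathfrak mH_0=0$. $\square$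

Define
$$M:=Z_{-1}=\ker(D_{-1}:C_{-1}\to C_{-2}),\qquad V:=C_1/B_1=\operatorname{coker}(D_2:C_2\to C_1).$$
Since $H_i=0$ for $i\ge2$, the module $V$ has the free resolution
$$\cdots\to R^2\xrightarrow{D_4}R^2\xrightarrow{D_3}R^2\xrightarrow{D_2}R^2\to V\to0 . \tag{6}$$

## 6. Late vanishing for $M^*$

**Step 1: resolve $M^*$.** Since $H_i=0$ for $i\le-2$, the sequence
$$0\to M\to C_{-1}\xrightarrow{D_{-1}}C_{-2}\xrightarrow{D_{-2}}C_{-3}\to\cdots$$
is exact. The exact functor $\operatorname{Hom}_R(-,R)$ turns it into a free resolution of $M^*$ with all terms $R^2$ and with $n$-th differential $D_{-n}^T$ for $n\ge1$. In particular $M\neq0$: otherwise $D_{-1}^T$, whose entries lie in $\mathfrak m$, would map $R^2$ onto $R^2$. Applying $\operatorname{Hom}_R(-,N)$ transposes the matrices back, so for $n\ge1$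
$$\operatorname{Ext}^n_R(M^*,N)=\ker(D_{-n-1}|_{N^2})\big/\operatorname{im}(D_{-n}|_{N^2}). \tag{7}$$

**Step 2: choose the test module.** Fix $p\ge1$. Let $f:\mathfrak m\to k$ be linear with
$$f(v)=f(x)=f(y)=1,\qquad f(z)=\alpha^{-p},\qquad f(\omega_1)=0,\qquad f(R_{\ge2})=0 .$$
Since $\mathfrak m^2\subseteq R_{\ge2}$, the module $N_p:=N_f$ of Section 3 is defined, and
$$f(D_i)=\begin{pmatrix}1&\alpha^i\\1&\alpha^{-p}\end{pmatrix},\qquad \det f(D_i)=\alpha^{-p}-\alpha^i ,$$
which vanishes if and only if $i=-p$. For $i=-p$ the rank is $1$.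

**Step 3: read off $\operatorname{Ext}$.** If $n>p$, then neither $-n-1$ nor $-n$ equals $-p$. By (1) and (7), $\operatorname{Ext}^n_R(M^*,N_p)=(ke_1)^2/(ke_1)^2=0$. If $n=p$, the kernel of $D_{-p-1}$ is $(ke_1)^2$ and the image of $D_{-p}$ has dimension $1$, so $\dim_k\operatorname{Ext}^p_R(M^*,N_p)=1$. This proves Theorem 2(b). $\square$

By Proposition 1, the single module $N_1$ would already have forced $b^R_{M^*}=\infty$.

## 7. The middle of the complex splits into copies of $k$

The map $D_1:C_1\to C_0$ kills $B_1$, so it induces $V\to C_0$. The map $D_0:C_0\to C_{-1}$ has image in $Z_{-1}=M$. Let $W$ be the complex of graded modules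
$$W:\qquad V\to C_0\to M\qquad\text{in homological degrees }1,0,-1 .$$
Its homology in degrees $1,0,-1$ is $Z_1/B_1=H_1$, $Z_0/B_0=H_0$ and $Z_{-1}/B_{-1}=H_{-1}$. So $W$ links $M$ with $V$, whose resolution (6) we know, and its homology is made of copies of $k$. To compute $W\otimes^{\mathbf L}_RN$ from that homology we need to know that $W$ is, up to quasi-isomorphism, the direct sum of its shifted homology modules.

We use four standard facts about the derived category of graded modules with degree-zero maps. Here $\Sigma$ is the shift and $\operatorname{Ext}_{\rm gr}$ is $\operatorname{Ext}$ in the category of graded modules.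

* For modules $X,Y$: $\operatorname{Hom}(\Sigma^aX,\Sigma^bY)=\operatorname{Ext}_{\rm gr}^{b-a}(X,Y)$.
* If $s$ is the lowest degree in which a bounded complex $U$ has homology, there is a triangle $\tau_{>s}U\to U\to\Sigma^sH_s(U)\xrightarrow{\delta}\Sigma\tau_{>s}U$, where $\tau_{>s}U$ has the homology of $U$ in degrees $>s$ and none elsewhere.
* If $\delta=0$, the triangle splits: $U\simeq\tau_{>s}U\oplus\Sigma^sH_s(U)$.
* A complex with homology only in degree $s$ is isomorphic to $\Sigma^s$ of that homology.

**Lemma 4.** In the derived category of $R$-modules, $W\simeq\Sigma k\oplus k^2\oplus\Sigma^{-1}k$.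

**Proof.**

**Step 1: the relevant $\operatorname{Ext}$ groups vanish for degree reasons.** Let $F$ be the minimal graded free resolution of $k$. Minimality means that each syzygy lies in $\mathfrak mF_{n-1}$ with $\mathfrak m=R_{\ge1}$, so by induction $F_n$ is generated in degrees $\ge n$. Let $a,b\in\{1,2\}$ and $n\ge2$. A nonzero class in $\operatorname{Ext}^n_{\rm gr}(k(-a),k(-b))$ is represented by a nonzero degree-zero map $F_n(-a)\to k(-b)$. This requires a generator of $F_n$ in degree $b-a\le1<n$, and there is none. Hence
$$\operatorname{Ext}^n_{\rm gr}(k(-a),k(-b))=0\qquad(a,b\in\{1,2\},\ n\ge2). \tag{8}$$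
By Lemma 3 every $H_i$ is a direct sum of copies of $k(-1)$ and $k(-2)$.

**Step 2: split twice.** The complex $U=\tau_{>-1}W$ has homology $H_0$ and $H_1$ in degrees $0$ and $1$. For its triangle $\Sigma H_1\to U\to H_0\xrightarrow{\delta}\Sigma^2H_1$ we have $\delta\in\operatorname{Ext}^2_{\rm gr}(H_0,H_1)=0$ by (8), so $U\simeq H_0\oplus\Sigma H_1$. For the triangle $U\to W\to\Sigma^{-1}H_{-1}\xrightarrow{\delta}\Sigma U$ we have
$$\delta\in\operatorname{Hom}(\Sigma^{-1}H_{-1},\Sigma H_0\oplus\Sigma^2H_1)=\operatorname{Ext}^2_{\rm gr}(H_{-1},H_0)\oplus\operatorname{Ext}^3_{\rm gr}(H_{-1},H_1)=0 .$$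
So $W\simeq\Sigma H_1\oplus H_0\oplus\Sigma^{-1}H_{-1}$. Forgetting the grading, which is an exact functor, gives the lemma. $\square$

The grading is needed for this argument. The ring $R$ is not regular, so the ungraded group $\operatorname{Ext}^2_R(k,k)$ is not zero, and only degrees make the maps $\delta$ vanish.

## 8. Tor against $M$ and Betti numbers

**Proposition 5.** If $N$ is a finitely generated $R$-module and $\operatorname{Tor}^R_i(M,N)=0$ for all $i\gg0$, then $N$ is free.

**Proof.** Let $\beta_n=\dim_k\operatorname{Tor}_n^R(k,N)$ be the Betti numbers of $N$ and $t_n=\ell(\operatorname{Tor}^R_n(V,N))$. We express $t_n$ by Betti numbers, bound it below by a second method, and compare.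

**Step 1: $t_n=\beta_n+2\beta_{n+1}+\beta_{n+2}$ for $n\gg0$, and $(\beta_n)$ is bounded.** Filter $W$ by homological degree. Differentials lower the degree, so $\Sigma^{-1}M$ is a subcomplex, and the further subquotients are $C_0$ and $\Sigma V$. After $-\otimes^{\mathbf L}_RN$ the first contributes $H_n(\Sigma^{-1}M\otimes^{\mathbf L}N)=\operatorname{Tor}_{n+1}(M,N)$, which is $0$ for $n\gg0$. The second contributes $N^2$ in degree $0$ only, because $C_0$ is free. The third contributes $H_n(\Sigma V\otimes^{\mathbf L}N)=\operatorname{Tor}_{n-1}(V,N)$. The long exact sequences give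
$$H_n(W\otimes^{\mathbf L}_RN)\cong\operatorname{Tor}^R_{n-1}(V,N)\qquad(n\gg0).$$
By Lemma 4 the left side is $\operatorname{Tor}_{n-1}(k,N)\oplus\operatorname{Tor}_n(k,N)^2\oplus\operatorname{Tor}_{n+1}(k,N)$, of dimension $\beta_{n-1}+2\beta_n+\beta_{n+1}$. Shifting $n$ by one gives the formula. By (6), $\operatorname{Tor}_n(V,N)$ is a subquotient of $N^2$, so $t_n\le2\ell(N)$ for all $n$, and therefore $\beta_n\le2\ell(N)$ for $n\gg0$.

Boundedness alone does not finish the proof. The module $M^*$ has all Betti numbers equal to $2$, because its resolution in Section 6 is minimal, and it is not free. A lower bound for $t_n$ is needed.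

**Step 2: $t_{j+1}+t_{j+2}\ge24\beta_j-4\beta_{j-1}-4\beta_{j+1}$ for $j\ge1$.** Let $F$ be the minimal free resolution of $N$ and, for $j\ge1$, let $X_j\subseteq\mathfrak mF_{j-1}$ be the $j$-th syzygy of $N$. Then $\ell(X_j/\mathfrak mX_j)=\beta_j$. Since $\ell(\mathfrak m^3)\le1$,
$$\ell(\mathfrak m^2X_j)\le\ell(\mathfrak m^3F_{j-1})\le\beta_{j-1}.$$
For every $i$ the quotient $D_i(X_j^2)/D_i(\mathfrak mX_j^2)$ is a quotient of $X_j^2/\mathfrak mX_j^2$. Since the entries of $D_i$ are in $\mathfrak m$, we also have $D_i(\mathfrak mX_j^2)\subseteq\mathfrak m^2X_j^2$. Therefore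
$$\ell\big(D_i(X_j^2)\big)\le2\beta_j+2\beta_{j-1}.$$
By dimension shifting $t_{j+1}=\ell(\operatorname{Tor}_1(V,X_j))$. By (6), $\operatorname{Tor}_1(V,X_j)=\ker(D_2|_{X_j^2})/\operatorname{im}(D_3|_{X_j^2})$. So
$$t_{j+1}=2\ell(X_j)-\ell(D_2(X_j^2))-\ell(D_3(X_j^2))\ \ge\ 2\ell(X_j)-4\beta_j-4\beta_{j-1}.$$
Add the same inequality for $j+1$, namely $t_{j+2}\ge2\ell(X_{j+1})-4\beta_{j+1}-4\beta_j$. The sequence $0\to X_{j+1}\to F_j\to X_j\to0$ gives $\ell(X_j)+\ell(X_{j+1})=16\beta_j$, so
$$t_{j+1}+t_{j+2}\ \ge\ 32\beta_j-8\beta_j-4\beta_{j-1}-4\beta_{j+1}=24\beta_j-4\beta_{j-1}-4\beta_{j+1}.$$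

**Step 3: compare.** Let $\beta=\limsup\beta_n$, which is finite by Step 1. The $\beta_n$ are integers, so $\beta_n\le\beta$ for all large $n$ and $\beta_j=\beta$ for arbitrarily large $j$. For such large $j$, Step 2 gives $t_{j+1}+t_{j+2}\ge24\beta-8\beta=16\beta$, and Step 1 gives $t_{j+1}+t_{j+2}\le4\beta+4\beta=8\beta$. Hence $\beta=0$, so $\beta_n=0$ for $n\gg0$ and $N$ has finite projective dimension. Over an Artinian local ring, which has depth $0$, the Auslander–Buchsbaum formula makes $N$ free. $\square$

**Proof of Theorem 2(a).** The purpose of this last step is to pass from $\operatorname{Tor}$ to $\operatorname{Ext}$ by duality. Let $N$ be finitely generated with $\operatorname{Ext}^i_R(M,N)=0$ for $i\gg0$. Since $N\cong(N^\vee)^\vee=\operatorname{Hom}_k(N^\vee,k)$, adjunction applied to a free resolution of $M$ gives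
$$\operatorname{Ext}^i_R(M,N)\cong\operatorname{Tor}^R_i(M,N^\vee)^\vee .$$
So $\operatorname{Tor}_i^R(M,N^\vee)=0$ for $i\gg0$. By Proposition 5, $N^\vee\cong R^n$ for some $n$, and $N\cong(R^\vee)^n\cong R^n$ is free. Then $\operatorname{Ext}^i_R(M,N)=0$ for all $i\ge1$, whence $b_M^R\le0$. Since $\operatorname{Hom}_R(M,R)\cong M^\vee\neq0$, we get $b_M^R=0$. With Section 6 this proves Theorem 2: the implication in the question is false. $\square$

## 9. Power series over $R$: every Krull dimension

**Theorem 6.** Let $R$ and $M$ be as constructed above. For each $d\ge0$ let $R_d=R[[t_1,\dots,t_d]]$, a Gorenstein local ring of dimension $d$, and $M_d=M\otimes_RR_d$. Then $\operatorname{G-dim}M_d=0$, $b^{R_d}_{M_d}=0$ and $b^{R_d}_{M_d^*}=\infty$. Moreover, for finitely generated $N$, $\operatorname{Ext}^i_{R_d}(M_d,N)=0$ for $i\gg0$ if and only if $\operatorname{pd}N<\infty$.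

**Proof.** The ring $R_d$ is Gorenstein because $t=t_1,\dots,t_d$ is a regular sequence with $R_d/(t)=R$ Gorenstein.

**Step 1: transfer from $R$ to $R_d$.** The extension $R\to R_d$ is flat, and $M$ has a resolution by finitely generated free modules. So $M_d^*=M^*\otimes_RR_d$, $\operatorname{Ext}^i_{R_d}(M_d,R_d)\cong\operatorname{Ext}^i_R(M,R)\otimes_RR_d=0$ for $i\ge1$, likewise for $M^*$, and biduality is preserved. Hence $M_d$ is totally reflexive. If $P$ is a free resolution of a finitely generated $R$-module $X$, then $P\otimes_RR_d$ resolves $X\otimes_RR_d$ and $\operatorname{Hom}_{R_d}(P\otimes_RR_d,N)=\operatorname{Hom}_R(P,N)$. So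
$$\operatorname{Ext}^i_{R_d}(X\otimes_RR_d,N)\cong\operatorname{Ext}^i_R(X,N) \tag{9}$$
for every $R$-module $N$, regarded as an $R_d$-module on which the $t_j$ act as $0$. With $X=M^*$ and $N=N_p$, $p\ge1$, this gives $b^{R_d}_{M_d^*}=\infty$.

**Step 2: eventual vanishing forces finite projective dimension.** Let $\operatorname{Ext}^i_{R_d}(M_d,N)=0$ for $i\gg0$ and let $N'$ be a $d$-th syzygy of $N$. Since $\operatorname{Ext}^i_{R_d}(M_d,R_d)=0$ for $i\ge1$, dimension shifting gives $\operatorname{Ext}^i_{R_d}(M_d,N')=0$ for $i\gg0$. If $N'=0$, then $\operatorname{pd}N<\infty$. Suppose $N'\neq0$. Since $R_d$ has depth $d$, the depth lemma raises the depth by at least one at each syzygy until it reaches $d$. So $N'$ is maximal Cohen–Macaulay, and the system of parameters $t$ is $N'$-regular. The sequences $0\to X\xrightarrow{t_j}X\to X/t_jX\to0$, applied successively for $j=1,\dots,d$ starting with $X=N'$, keep eventual vanishing. With (9),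
$$\operatorname{Ext}^i_R(M,N'/tN')\cong\operatorname{Ext}^i_{R_d}(M_d,N'/tN')=0\qquad(i\gg0).$$
By Theorem 2(a), $N'/tN'$ is free over $R$. Since $t$ is regular on $R_d$ and on $N'$, reducing a free resolution of $N'$ modulo $t$ gives a free resolution of $N'/tN'$ over $R$. So $\operatorname{Tor}^{R_d}_1(N',k)\cong\operatorname{Tor}_1^R(N'/tN',k)=0$. Thus $N'$ is free and $\operatorname{pd}N<\infty$.

**Step 3: the converse and the bound.** If $\operatorname{pd}N<\infty$, dimension shifting along a finite free resolution of $N$, using $\operatorname{Ext}^i_{R_d}(M_d,R_d)=0$ for $i\ge1$, gives $\operatorname{Ext}^i_{R_d}(M_d,N)=0$ for all $i\ge1$. With Step 2 this shows $b^{R_d}_{M_d}\le0$. Since $\operatorname{Hom}_{R_d}(M_d,R_d)=M^*\otimes_RR_d\ne0$, the bound is $0$. $\square$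

## 10. Gorenstein rings with $\mathfrak m^3=0$

The ring of Theorem 2 has $\mathfrak m^4=0$. Among Artinian Gorenstein local rings this condition is optimal, in the following sense.

**Theorem 7.** If $(R,\mathfrak m,k)$ is an Artinian Gorenstein local ring with $\mathfrak m^3=0$, then $b_M^R=0$ for every finitely generated $M\ne0$. So the implication in the question holds over $R$.

**Proof.** The ring $R$ is self-injective and is the injective hull of $k$. So for $M\neq0$ we have $M^*\ne0$ and $\operatorname{Ext}^i_R(M,R)=0$ for $i\ge1$, and hence $b_M^R\ge0$. It remains to show that eventual vanishing of $\operatorname{Ext}^i_R(M,N)$ implies vanishing for all $i\ge1$. Let $e$ be the embedding dimension of $R$.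

**Step 1: $e\le2$.** By Cohen's theorem $R$ is a quotient of a regular local ring of dimension $e$. We claim that $R$ is a complete intersection. This is clear for $e\le1$. For $e=2$, a Gorenstein ideal of height two is generated by two elements (Serre). Over a local complete intersection, if $\operatorname{Ext}^i(M,N)=0$ for $i\gg0$, then it vanishes for $i>\operatorname{depth}R-\operatorname{depth}M$. This is a theorem of Araya–Yoshino (Comm. Algebra 26 (1998), Thm 4.2; see also Avramov–Buchweitz, Invent. Math. 142 (2000), Thm 4.7). Here $\operatorname{depth}R-\operatorname{depth}M=0$.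

From now on $e\ge3$.

**Step 2: reduce to a statement about Tor.** A Gorenstein local ring with $\mathfrak m^2=0$ and $\mathfrak m\neq0$ has socle $\mathfrak m$, which must be one-dimensional, so $e\le1$. Hence $\mathfrak m^2\ne0$. Since $\mathfrak m^3=0$, $\mathfrak m^2$ lies in the one-dimensional socle, so $\mathfrak m^2=\operatorname{soc}R$ and $\ell(R)=e+2$. By Matlis duality, $\operatorname{Ext}^i_R(M,N)$ is the dual of $\operatorname{Tor}_i^R(M,N^*)$, and $N$ is free if and only if $N^*$ is. If $M$ or $N$ is free, then $\operatorname{Ext}^i_R(M,N)=0$ for all $i\ge1$. So it suffices to prove that if $\operatorname{Tor}_i(M,N)=0$ for $i\gg0$, then $M$ or $N$ is free.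

Suppose neither is free. Let $F$ be the minimal resolution of $M$, $X_i$ its $i$-th syzygy, and $\beta_i=\beta_i(M)$. Over an Artinian local ring finite projective dimension implies free, so $\beta_i>0$ for all $i$.

**Step 3: a recursion for the Betti numbers of $M$.** For $i\ge1$ we have $\mathfrak m^2X_i\subseteq\mathfrak m^3F_{i-1}=0$, so $\mathfrak m^2F_i$ maps to $0$ in $X_i$, that is, $\mathfrak m^2F_i\subseteq X_{i+1}$. No $X_i$ has $k$ as a direct summand: otherwise $\operatorname{Tor}_n(k,N)$ would be a summand of $\operatorname{Tor}_n(X_i,N)$, which is $0$ for $n\gg0$, and $N$ would be free.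

We claim $\mathfrak mX_{i+1}=\mathfrak m^2F_i$ for $i\ge1$. The inclusion $\subseteq$ holds because $X_{i+1}\subseteq\mathfrak mF_i$. Conversely, suppose $u\in\mathfrak m^2F_i=\operatorname{soc}F_i$ is not in $\mathfrak mX_{i+1}$. Choose a submodule $Y$ with $\mathfrak mX_{i+1}\subseteq Y\subset X_{i+1}$ such that $Y/\mathfrak mX_{i+1}$ is a complement of the line spanned by the class of $u$ in $X_{i+1}/\mathfrak mX_{i+1}$. Since $Ru=ku\cong k$, we get $X_{i+1}=Ru\oplus Y$ with $Ru\cong k$, which was excluded. This proves the claim.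

Therefore $\ell(X_{i+1})=\beta_{i+1}+\ell(\mathfrak m^2F_i)=\beta_{i+1}+\beta_i$ for $i\ge1$. Inserting this in $\ell(X_{i+1})+\ell(X_i)=(e+2)\beta_i$ gives
$$\beta_{i+1}=e\beta_i-\beta_{i-1}\qquad(i\ge2). \tag{10}$$

**Step 4: the Betti numbers are eventually geometric with rational ratio.** Let $N'$ be the first syzygy of $N$. It is nonzero since $N$ is not free, and $\mathfrak m^2N'=0$ because $N'$ lies in $\mathfrak m$ times a free module. Put $\nu=\ell(N'/\mathfrak mN')$. For $i\gg0$ we have $\operatorname{Tor}_1(X_i,N')=0$, so $X_{i+1}\otimes N'\to F_i\otimes N'$ is injective. Its image lies in $\mathfrak m(F_i\otimes N')$, which is killed by $\mathfrak m$. So $X_{i+1}\otimes N'$ is a $k$-vector space, hence equal to $(X_{i+1}/\mathfrak mX_{i+1})\otimes_k(N'/\mathfrak mN')$, of length $\beta_{i+1}\nu$. The exact sequence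
$$0\to X_{i+2}\otimes N'\to F_{i+1}\otimes N'\to X_{i+1}\otimes N'\to0$$
gives $\beta_{i+2}\nu+\beta_{i+1}\nu=\beta_{i+1}\ell(N')$. So $\beta_{i+2}=\rho\beta_{i+1}$ for $i\gg0$, with $\rho=\ell(N')/\nu-1\in\mathbb Q$. Since the Betti numbers are positive, $\rho>0$.

**Step 5: contradiction.** Substituting in (10) gives $\rho^2-e\rho+1=0$. A positive rational root of this monic integer polynomial with constant term $1$ must be $\rho=1$, and then $e=2$, contrary to $e\ge3$. So $M$ or $N$ is free, and $b_M^R=0$. $\square$
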